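\title{Gaussian random polytopes have cotype 2}

\begin{abstract}
Let $P_{N,n}$ be the convex hull of $\pm X_1,\dots,\pm X_N$, where the $X_i$ are independent standard Gaussian vectors in $\mathbb R^n$. We prove that for all $N\ge n$, with probability at least $1-2e^{-n/300}$, the normed space with unit ball $P_{N,n}$ has cotype $2$ with constant at most $35\sqrt{\log(eN/n)}$. For $N$ proportional to $n$ this answers affirmatively a question of Huang and Tikhomirov, with exponent $2$ in place of $2+\varepsilon$. The main step is deterministic: a quotient $\ell_1^N/E$ has cotype $2$ with constant at most $9\sqrt{\log(12\kappa)}$, where $\kappa$ is the largest ratio of the normalized $\ell_2$ and $\ell_1$ norms on $E$, and this dependence on $\kappa$ is optimal up to a numerical factor.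
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Cotype}
Throughout, $\sigma=(\sigma_1,\dots,\sigma_k)$ is uniformly distributed on $\{\pm1\}^k$, $|\cdot|_p$ is the $\ell_p$ norm on $\mathbb R^N$, and $\log$ is the natural logarithm. A normed space $\mathbf X$ has \emph{cotype $q\in[2,\infty)$ with constant $C<\infty$} if
\begin{equation}\label{eq:cotype}
\mathbb E\Big\|\sum_{i=1}^k\sigma_iy_i\Big\|^q\ \ge\ \frac1{C^q}\sum_{i=1}^k\|y_i\|^q
\end{equation}
for every $k\ge1$ and all $y_1,\dots,y_k\in\mathbf X$. We write $C_q(\mathbf X)$ for the best constant.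

Inequality \eqref{eq:cotype} limits how much a random choice of signs can cancel. In a Euclidean space $\mathbb E|\sum\sigma_iy_i|_2^2=\sum|y_i|_2^2$, so $C_2=1$. No nonzero space satisfies \eqref{eq:cotype} with $q<2$: for $y_1=\dots=y_k\neq0$ it would give $k^{1/q}/C\le(\mathbb E|\sum\sigma_i|^q)^{1/q}\le\sqrt k$ for all $k$. At the other extreme, the coordinate vectors of $\ell_\infty^d$ satisfy $|\sum\sigma_ie_i|_\infty=1$ for all signs, so
\begin{equation}\label{eq:linfty}
C_q(\ell_\infty^d)\ge d^{1/q}.
\end{equation}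
A finite-dimensional norm is equivalent to a Euclidean one and so has finite $C_2$; what matters is whether the constant depends on the dimension. Since \eqref{eq:cotype} passes to subspaces, a dimension-free bound forbids, in particular, high-dimensional sections of the unit ball that are cubes.

\subsection*{Gaussian polytopes}
Let $N\ge n$, let $X_1,\dots,X_N$ be independent standard Gaussian vectors in $\mathbb R^n$, and let
\[
P_{N,n}=\operatorname{conv}\{\pm X_1,\dots,\pm X_N\},\qquad \|x\|_{P_{N,n}}=\inf\{\lambda>0:\lambda^{-1}x\in P_{N,n}\}.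
\]
A proper subspace has Gaussian measure zero, so $X_1,\dots,X_n$ are almost surely linearly independent. Then $P_{N,n}$ has nonempty interior and $\|\cdot\|_{P_{N,n}}$ is a norm; we write $\mathbf X_{N,n}=(\mathbb R^n,\|\cdot\|_{P_{N,n}})$.

Fix constants $K'\ge K>1$ and let $N=N(n)$ satisfy $K\le N/n\le K'$. ``With high probability'' means with probability $1-o(1)$ as $n\to\infty$, uniformly over such $N$. It is known that in this regime $\mathbf X_{N,n}$ has, with high probability, cotype $q$ with constant at most $C$ for some $q\in[2,\infty)$ and $C\in[1,\infty)$ that depend only on $K$ and $K'$. Huang and Tikhomirov \cite{HT} ask for the optimal exponent: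

\begin{quote}
\emph{Is it true that for every $\varepsilon>0$ there is $C_\varepsilon<\infty$, depending only on $\varepsilon,K,K'$, such that with high probability $\mathbf X_{N,n}$ has cotype $2+\varepsilon$ with constant at most $C_\varepsilon$?}
\end{quote}

For $N=n$ the polytope is an invertible linear image of the cross-polytope, so $\mathbf X_{n,n}$ is isometric to $\ell_1^n$, and $C_2(\ell_1^n)\le\sqrt3$ (Example~\ref{ex:l1}). This suggests a positive answer when $N$ exceeds $n$ by a bounded factor. But the number of vertices alone cannot give it. The unit ball of the norm $|x|_\infty+|y|_1$ on $\mathbb R^d\times\mathbb R^m$ is the convex hull of the points $(v,0)$, $v\in\{\pm1\}^d$, and $(0,\pm e_j)$. For $m=2^{d-1}$ it has $N=2^d$ pairs of vertices in dimension $n=d+2^{d-1}$, so $n\le N\le2n$, while \eqref{eq:linfty} gives $C_q\ge d^{1/q}\ge(\log_2n)^{1/q}$ for every $q$. One has to find the property of the vertices that excludes such examples, and to show that Gaussian vertices have it.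

\subsection*{Results}
The answer is yes, and the exponent $2$, the smallest admissible one, is attained.

\begin{theorem}\label{thm:gauss}
For all $N\ge n\ge1$, with probability at least $1-2e^{-n/300}$,
\[
C_2(\mathbf X_{N,n})\le35\sqrt{\log(eN/n)} .
\]
\end{theorem}

\begin{corollary}\label{cor:question}
If $n\le N\le K'n$, then with probability at least $1-2e^{-n/300}$ the space $\mathbf X_{N,n}$ has, for every $q\ge2$ simultaneously, cotype $q$ with constant at most $35\sqrt{\log(eK')}$.
\end{corollary}

\begin{proof}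
For $q\ge2$ we have $|\cdot|_q\le|\cdot|_2$ on $\mathbb R^k$, and the $L_2$ norm on a probability space is at most the $L_q$ norm. Hence in any normed space
\[
\Big(\sum\|y_i\|^q\Big)^{1/q}\le\Big(\sum\|y_i\|^2\Big)^{1/2}\le C_2\Big(\mathbb E\Big\|\sum\sigma_iy_i\Big\|^2\Big)^{1/2}\le C_2\Big(\mathbb E\Big\|\sum\sigma_iy_i\Big\|^q\Big)^{1/q},
\]
that is, $C_q\le C_2$. Apply Theorem~\ref{thm:gauss} and $\log(eN/n)\le\log(eK')$.
\end{proof}

Thus $C_\varepsilon=35\sqrt{\log(eK')}$ works for all $\varepsilon\ge0$, and the lower bound $N/n\ge K>1$ is not needed.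

The property that we are looking for concerns the linear relations among the vertices. For a subspace $E\subset\mathbb R^N$ let
\[
\kappa(E)=\sup_{0\ne h\in E}\frac{\sqrt N\,|h|_2}{|h|_1},\qquad\kappa(\{0\})=1.
\]
This is the largest ratio of the $L_2$ and $L_1$ norms of $h$ for the uniform probability on the coordinates. By the Cauchy--Schwarz inequality and $|h|_2\le|h|_1$,
\begin{equation}\label{eq:trivial}
1\le\kappa(E)\le\sqrt N .
\end{equation}
The ratio equals $1$ when all $|h(j)|$ are equal, and it is at least $\sqrt{N/s}$ when $h$ has at most $s$ nonzero coordinates; so $\kappa(E)$ is bounded when no vector of $E$ concentrates on few coordinates. The quotient $\ell_1^N/E$ is the space $\mathbb R^N/E$ with the norm $\|z+E\|=\min_{h\in E}|z+h|_1$; the minimum exists by compactness.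

\begin{theorem}\label{thm:det}
For every $N$ and every subspace $E\subset\mathbb R^N$,
\[
C_2(\ell_1^N/E)\le9\sqrt{\log(12\,\kappa(E))}.
\]
This is optimal as a function of $\kappa$, up to a numerical factor: for every $\kappa_0\ge1$ there are $N$ and $E$ with $\kappa(E)\le\kappa_0$ and $C_2(\ell_1^N/E)\ge\frac12\sqrt{\log(12\kappa_0)}$.
\end{theorem}

A qualitative antecedent is the theorem of Kisliakov and Pisier that $L_1/Y$ has cotype $2$ when $Y\subset L_1$ is reflexive. The proof below is self-contained and does not use it.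

Section~\ref{sec:quotient} identifies $\mathbf X_{N,n}$ with $\ell_1^N/\ker A$, where $A$ is the matrix with columns $X_j$. Sections~\ref{sec:lift}--\ref{sec:det} prove Theorem~\ref{thm:det}, Section~\ref{sec:kernel} bounds $\kappa(\ker A)$, and Section~\ref{sec:final} combines the two.

\section{Polytope norms as quotients of $\ell_1^N$}\label{sec:quotient}

\begin{lemma}\label{lem:quotient}
Let $A$ be an $n\times N$ matrix of rank $n$ with columns $v_1,\dots,v_N$, and let $P=\operatorname{conv}\{\pm v_j\}$. Then $\|x\|_P=\min\{|z|_1:Az=x\}$, and $z+\ker A\mapsto Az$ is an isometry of $\ell_1^N/\ker A$ onto $(\mathbb R^n,\|\cdot\|_P)$.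
\end{lemma}

\begin{proof}
The unit ball of $\ell_1^N$ is $\operatorname{conv}\{\pm e_j\}$, and its image under $A$ is $P$. So for $\lambda>0$ we have $\lambda^{-1}x\in P$ if and only if $x=Az$ for some $z$ with $|z|_1\le\lambda$, which gives the formula. The set $\{z:Az=x\}$ is a coset of $\ker A$, and the minimum of $|z|_1$ over it is the quotient norm of that coset.
\end{proof}

\begin{example}[the cube]\label{ex:cube}
Let $N=2^{d-1}$ and let $v_1,\dots,v_N$ be the vectors in $\{\pm1\}^d$ with first coordinate $1$. Then $P=[-1,1]^d$, so $\ell_\infty^d=\ell_1^N/E$ with $E=\ker A$. By \eqref{eq:linfty}, quotients of $\ell_1^N$ do not inherit its cotype. For $d\le2$ we have $N=d$ and $E=\{0\}$. For $d\ge3$, four of the $v_j$ span a two-dimensional face and satisfy a relation $v_a-v_b-v_c+v_e=0$; this element of $E$ has four nonzero coordinates, so $\kappa(E)\ge\sqrt N/2$, within a factor $2$ of the largest possible value.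
\end{example}

\section{Lifting a random sum}\label{sec:lift}

Fix $E\subset\mathbb R^N$, let $\mathbf X=\ell_1^N/E$, and let $\pi:\mathbb R^N\to\mathbf X$ be the quotient map. Let $x_1,\dots,x_k\in\mathbf X$ and
\[
F(\sigma)=\sum_{i=1}^k\sigma_ix_i,\qquad D=\big(\mathbb E\|F(\sigma)\|^2\big)^{1/2}.
\]
We must bound $(\sum\|x_i\|^2)^{1/2}$ by a multiple of $D$. The number $D$ tells us that the signed sums have short representatives in $\ell_1^N$: for each $\sigma\in\Omega=\{\pm1\}^k$ choose $G(\sigma)\in\mathbb R^N$ with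
\[
\pi G(\sigma)=F(\sigma),\qquad|G(\sigma)|_1=\|F(\sigma)\|.
\]
To bound $\|x_i\|$ from above we need a short representative of $x_i$ itself. Since $\mathbb E\sigma_i\sigma_l$ is $1$ for $i=l$ and $0$ otherwise, $x_i=\mathbb E\sigma_iF(\sigma)$, and the same average of $G$ produces a representative. Put
\[
z_i=\mathbb E\,\sigma_iG(\sigma)\in\mathbb R^N,\qquad S(\sigma)=\sum_{i=1}^k\sigma_iz_i,\qquad H(\sigma)=G(\sigma)-S(\sigma).
\]
Then $\pi z_i=\mathbb E\sigma_iF(\sigma)=x_i$, hence $\pi S(\sigma)=F(\sigma)=\pi G(\sigma)$, that is,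
\begin{equation}\label{eq:HinE}
H(\sigma)\in E\quad\text{for every }\sigma\in\Omega .
\end{equation}

We now look at one coordinate at a time. Let $G_j,S_j,H_j:\Omega\to\mathbb R$ be the $j$th coordinates of $G,S,H$, let $\|\cdot\|_p$ be the norm of $L_p(\Omega)$, and set
\[
g_j=\|G_j\|_1,\qquad b_j=\|S_j\|_2=\Big(\sum_iz_i(j)^2\Big)^{1/2},\qquad h_j=\|H_j\|_2,\qquad M=\sum_{j=1}^Nb_j .
\]
The vector $(|z_i|_1)_{i\le k}$ is the sum over $j$ of the vectors $(|z_i(j)|)_{i\le k}$, whose Euclidean norms are $b_j$. The triangle inequality in $\ell_2^k$ and $\|x_i\|\le|z_i|_1$ give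
\begin{equation}\label{eq:M}
\Big(\sum_i\|x_i\|^2\Big)^{1/2}\le\Big(\sum_i|z_i|_1^2\Big)^{1/2}\le M .
\end{equation}
On the other side,
\begin{equation}\label{eq:g}
\sum_jg_j=\mathbb E|G(\sigma)|_1=\mathbb E\|F(\sigma)\|\le D .
\end{equation}
So a bound $b_j\le Cg_j$ for all $j$ would give $C_2(\mathbf X)\le C$. The next two examples show when this holds and why it can fail.

\begin{example}[$E=\{0\}$]\label{ex:l1}
Here $G=F=S$ is linear in $\sigma$, and the required bound is Khintchine's inequality. Indeed, with $c_i=z_i(j)$ we have $\mathbb ES_j^4=\sum c_i^4+6\sum_{i<l}c_i^2c_l^2\le3b_j^4$, and H\"older's inequality with exponents $\frac32$ and $3$ gives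
\[
b_j^2=\mathbb E|S_j|^{2/3}|S_j|^{4/3}\le g_j^{2/3}(3b_j^4)^{1/3}.
\]
Thus $b_j\le\sqrt3\,g_j$ and $C_2(\ell_1^N)\le\sqrt3$.
\end{example}

\begin{example}[the cube, continued]\label{ex:cube2}
Take $d=3$, $N=4$ in Example~\ref{ex:cube}, the smallest cube with $E\ne\{0\}$:
\[
v_1=(1,1,1),\quad v_2=(1,1,-1),\quad v_3=(1,-1,1),\quad v_4=(1,-1,-1),
\]
and $E$ is spanned by $w=(1,-1,-1,1)$. Identify $\mathbf X$ with $\ell_\infty^3$ and let $x_i=e_i$, $k=3$. Then $F(\sigma)=\sigma$ is a vertex, $D=1$, and an optimal lift is $G(\pm v_j)=\pm e_j$. The function $G_j$ equals $\pm1$ at $\pm v_j$ and vanishes at the other six points, so $z_i(j)=\frac28v_j(i)$ and $S_j(\sigma)=\frac14\langle\sigma,v_j\rangle$. At $\sigma=v_1$,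
\[
G=(1,0,0,0),\qquad S=\tfrac14(3,1,1,-1),\qquad H=\tfrac14(1,-1,-1,1)=\tfrac14w .
\]
In general, an odd function of three signs is a combination of $\sigma_1,\sigma_2,\sigma_3$ and $\sigma_1\sigma_2\sigma_3$, and $\mathbb E\sigma_1\sigma_2\sigma_3G_j=\frac14v_j(1)v_j(2)v_j(3)=\frac14w(j)$; so $H(\sigma)=\frac14\sigma_1\sigma_2\sigma_3\,w$. The optimal lift is not linear: adding $H$ has shortened the linear lift from $|S|_1=\frac32$ to $|G|_1=1$.

For general $d$ the same choice gives $\mathbb P(G_j\ne0)=1/N$ and $z_i(j)=v_j(i)/N$, hence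
\[
g_j=\frac1N,\qquad b_j=\frac{\sqrt d}N,\qquad\|G_j\|_2=\frac1{\sqrt N}.
\]
The ratio $b_j/g_j=\sqrt d$ is unbounded. The reason is that $G_j$ is a spike on $\Omega$: it lives on the two points where $|S_j|$ is largest, and $\|G_j\|_2/\|G_j\|_1=2^{(d-1)/2}$. Note that the loss $\sqrt d$ is only of the order of the square root of the logarithm of this ratio.
\end{example}

The examples suggest the plan. First, for an arbitrary function on $\Omega$, the loss in Khintchine's inequality is at most the square root of the logarithm of its $L_2/L_1$ ratio (Section~\ref{sec:scalar}). Second, this ratio, which measures concentration in $\sigma$, is controlled on average over $j$ by $\kappa(E)$, which measures concentration in $j$ (Section~\ref{sec:det}). The link is that the nonlinear part $H$ takes its values in $E$ and that $\sum_jh_j^2=\mathbb E|H(\sigma)|_2^2$ can be computed in either order. For $d=3$ above both kinds of concentration are absent from $H$: its absolute value is $\frac14$ at every $(\sigma,j)$.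

\section{The linear part of a function of signs}\label{sec:scalar}

For $f:\Omega\to\mathbb R$ let $Rf=\sum_ic_i\sigma_i$ with $c_i=\mathbb E\sigma_if$ be its \emph{Rademacher projection}, the orthogonal projection of $f$ in $L_2(\Omega)$ onto the span of $\sigma_1,\dots,\sigma_k$. In the notation above, $S_j=RG_j$. We have $\|Rf\|_2^2=\sum c_i^2=\mathbb E[f\,Rf]$. If $Rf$ were bounded by $t\|Rf\|_2$, this identity would give $\|Rf\|_2\le t\|f\|_1$. It is not bounded in this way, but it has Gaussian tails, so the part above level $t\|Rf\|_2$ can be paired with $\|f\|_2$ at an exponentially small price.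

We use two integrals for a standard Gaussian variable $\gamma$:
\begin{equation}\label{eq:gauss}
\mathbb Ee^{y\gamma}=e^{y^2/2}\ \ (y\in\mathbb R),\qquad\mathbb Ee^{\lambda\gamma^2}=(1-2\lambda)^{-1/2}\ \ (\lambda<\tfrac12).
\end{equation}

\begin{lemma}\label{lem:scalar}
For every $f:\Omega\to\mathbb R$ and every $t>0$,
\[
\|Rf\|_2\le t\,\|f\|_1+3e^{-t^2/16}\|f\|_2 .
\]
\end{lemma}

\begin{proof}
Let $b=\|Rf\|_2$; we may assume $b>0$. Put $Z=Rf/b=\sum_i(c_i/b)\sigma_i$. By independence and $\cosh x\le e^{x^2/2}$ (compare the power series, using $(2m)!\ge2^mm!$),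
\[
\mathbb Ee^{\lambda Z}=\prod_i\cosh(\lambda c_i/b)\le e^{\lambda^2/2}\qquad(\lambda\in\mathbb R).
\]
Let $\gamma$ be independent of $\sigma$. Integrating $e^{\gamma Z/\sqrt2}$ first in $\gamma$, then first in $\sigma$, and using \eqref{eq:gauss},
\[
\mathbb Ee^{Z^2/4}=\mathbb Ee^{\gamma Z/\sqrt2}\le\mathbb Ee^{\gamma^2/4}=\sqrt2 .
\]
The inequality $x\le e^{x-1}$ with $x=Z^2/8$ gives $Z^2\le\frac8ee^{Z^2/8}$, and on $\{|Z|>t\}$ we have $e^{Z^2/8}=e^{-Z^2/8}e^{Z^2/4}\le e^{-t^2/8}e^{Z^2/4}$. Therefore
\[
\mathbb EZ^2\mathbf 1_{\{|Z|>t\}}\le\frac{8\sqrt2}e\,e^{-t^2/8}\le9e^{-t^2/8}.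
\]
Finally $b=\mathbb E[fZ]$, and by the Cauchy--Schwarz inequality
\[
b=\mathbb E\big[fZ\mathbf 1_{\{|Z|\le t\}}\big]+\mathbb E\big[fZ\mathbf 1_{\{|Z|>t\}}\big]\le t\|f\|_1+3e^{-t^2/16}\|f\|_2.\qedhere
\]
\end{proof}

If $\rho=\|f\|_2/\|f\|_1$, the choice $t=4\sqrt{\log(3\rho)}$ gives $\|Rf\|_2\le(t+1)\|f\|_1$. The spike of Example~\ref{ex:cube2}, with $\log\rho=\frac{d-1}2\log2$ and $\|Rf\|_2=\sqrt d\,\|f\|_1$, shows that this order of growth in $\rho$ is correct.

\section{Cotype of quotients: proof of Theorem~\ref{thm:det}}\label{sec:det}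

\begin{proof}[Upper bound]
Keep the notation of Section~\ref{sec:lift} and let $\kappa=\kappa(E)$. By \eqref{eq:M} it suffices to bound $M/D$. Lemma~\ref{lem:scalar} applied to $G_j$ involves $\|G_j\|_2$, about which the choice of $G$ says nothing, and $\kappa$ cannot be applied to $G(\sigma)$, which is not in $E$. We therefore split $G_j=S_j+H_j$, so that $\|G_j\|_2\le b_j+h_j$. With $\eta=3e^{-t^2/16}$ the lemma gives $b_j\le tg_j+\eta(b_j+h_j)$; summing over $j$ and using \eqref{eq:g},
\begin{equation}\label{eq:sum}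
M\le tD+\eta M+\eta\sum_jh_j .
\end{equation}

To bound the last sum we pass from $\ell_1$ to $\ell_2$ in $j$, exchange the sum and the expectation, and return to $\ell_1$ by means of \eqref{eq:HinE}:
\begin{equation}\label{eq:h}
\sum_jh_j\le\sqrt N\Big(\sum_jh_j^2\Big)^{1/2}=\big(\mathbb E\,N|H(\sigma)|_2^2\big)^{1/2}\le\kappa\big(\mathbb E|H(\sigma)|_1^2\big)^{1/2}.
\end{equation}
This is the only place where $\kappa$ enters. Next, $|H(\sigma)|_1\le|G(\sigma)|_1+|S(\sigma)|_1$. The first term has $L_2(\Omega)$ norm $D$ by the choice of $G$. The second is $\sum_j|S_j|$, whose $L_2(\Omega)$ norm is at most $\sum_j\|S_j\|_2=M$. Hence $\sum_jh_j\le\kappa(D+M)$, and \eqref{eq:sum} becomes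
\[
M\le tD+\eta M+\eta\kappa(D+M).
\]
The unknown $M$ has reappeared on the right, but it is finite and carries the factor $\eta\kappa$, which can be made small at the cost of a $t$ of order $\sqrt{\log\kappa}$. Take $t=4\sqrt{\log(12\kappa)}$. Then $\eta=1/(4\kappa)\le\frac14$ and $\eta\kappa=\frac14$, so $M\le tD+\frac14D+\frac12M$, and
\[
M\le\big(2t+\tfrac12\big)D=\Big(8\sqrt{\log(12\kappa)}+\tfrac12\Big)D\le9\sqrt{\log(12\kappa)}\,D,
\]
because $\sqrt{\log(12\kappa)}\ge\sqrt{\log12}>\frac12$.
\end{proof}

\begin{proof}[Optimality]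
Given $\kappa_0\ge1$, let $d=1+\lfloor2\log_2\kappa_0\rfloor$, so that $d-1\le2\log_2\kappa_0\le d$, and write $\ell_\infty^d=\ell_1^N/E$ with $N=2^{d-1}$ as in Example~\ref{ex:cube}. By \eqref{eq:trivial}, $\kappa(E)\le2^{(d-1)/2}\le\kappa_0$. Moreover $\log(12\kappa_0)\le\log12+\frac{\log2}2\,d\le4d$, since $\log12<2.5$ and $d\ge1$. By \eqref{eq:linfty}, $C_2(\ell_1^N/E)\ge\sqrt d\ge\frac12\sqrt{\log(12\kappa_0)}$.
\end{proof}

\begin{remark}
The optimality concerns the worst $E$ with a given bound on $\kappa$; a large $\kappa(E)$ does not force a large constant. For $E=\mathbb Re_1$ we have $\kappa(E)=\sqrt N$, while $\ell_1^N/E=\ell_1^{N-1}$ has $C_2\le\sqrt3$.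
\end{remark}

\section{The kernel of a Gaussian matrix}\label{sec:kernel}

Call $u\in\mathbb R^N$ \emph{$s$-sparse} if it has at most $s$ nonzero coordinates. An $s$-sparse vector in $\ker A$ forces $\kappa(\ker A)\ge\sqrt{N/s}$. The absence of such vectors is not enough for an upper bound, since a small perturbation of a sparse vector is still concentrated. What suffices is that $A$ acts on all $s$-sparse vectors as a near multiple of an isometry.

\begin{lemma}\label{lem:rip}
Let $1\le s\le N$ be an integer and let $A$ be an $n\times N$ matrix with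
\begin{equation}\label{eq:rip}
\tfrac57\sqrt n\,|u|_2\le|Au|_2\le\tfrac97\sqrt n\,|u|_2\qquad\text{for all $s$-sparse }u\in\mathbb R^N .
\end{equation}
Then $\kappa(\ker A)\le2.8\sqrt{N/s}$.
\end{lemma}

\begin{proof}
If $\ker A=\{0\}$, then $\kappa=1$ and there is nothing to prove. Let $0\ne h\in\ker A$. Order the coordinates by decreasing $|h(j)|$, let $T_0$ be the first $s$ of them, $T_1$ the next $s$, and so on; only the last block may be shorter. Let $h_T$ agree with $h$ on $T$ and vanish elsewhere. For $l\ge1$ each coordinate of $|h|$ in $T_l$ is at most the average $|h_{T_{l-1}}|_1/s$ over the preceding block, so $|h_{T_l}|_2\le\sqrt s\cdot|h_{T_{l-1}}|_1/s$. Summing,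
\[
\sum_{l\ge1}|h_{T_l}|_2\le s^{-1/2}|h|_1 .
\]
This holds for every vector; the hypotheses are needed for the top block only. From $Ah=0$ we get $Ah_{T_0}=-\sum_{l\ge1}Ah_{T_l}$, and \eqref{eq:rip} gives
\[
\tfrac57\sqrt n\,|h_{T_0}|_2\le|Ah_{T_0}|_2\le\sum_{l\ge1}|Ah_{T_l}|_2\le\tfrac97\sqrt n\,s^{-1/2}|h|_1 .
\]
So $|h_{T_0}|_2\le\frac95s^{-1/2}|h|_1$ and $|h|_2\le\sum_{l\ge0}|h_{T_l}|_2\le(\frac95+1)s^{-1/2}|h|_1$.
\end{proof}

From now on $A$ is the random matrix with columns $X_1,\dots,X_N$, and
\[
L=\log(eN/n)\ge1 .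
\]
We want \eqref{eq:rip} for $s$ as large as possible. A fixed vector violates it with probability $e^{-cn}$, and the $s$-sparse unit vectors can be discretized by about $e^{s\log(CN/s)}$ points. The union bound therefore allows $s$ to be a small multiple of $n/L$.

\begin{lemma}\label{lem:tail}
For every unit vector $u\in\mathbb R^N$,
$\ \mathbb P\big(|Au|_2\notin[\tfrac78\sqrt n,\tfrac98\sqrt n]\big)\le2e^{-n/150}$.
\end{lemma}

\begin{proof}
The vector $Au=\sum_ju(j)X_j$ is standard Gaussian in $\mathbb R^n$, so $W=|Au|_2^2$ is a sum of $n$ independent copies of $\gamma^2$. For $|y|\le\frac12$,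
\[
-\log(1-y)-y=\sum_{m\ge2}\frac{y^m}m\le\frac{y^2}2\cdot\frac1{1-|y|}\le y^2 .
\]
With $y=2\lambda$, $|\lambda|\le\frac14$, this reads $-\lambda-\frac12\log(1-2\lambda)\le2\lambda^2$, and \eqref{eq:gauss} gives $\mathbb Ee^{\lambda(W-n)}\le e^{2\lambda^2n}$. For $0<x<1$, Markov's inequality with $\lambda=\pm x/4$ bounds each of $\mathbb P(W-n\ge xn)$ and $\mathbb P(W-n\le-xn)$ by $e^{-x^2n/4+x^2n/8}=e^{-x^2n/8}$. Take $x=\frac{15}{64}$. Then $1-x=(\frac78)^2$, $1+x\le(\frac98)^2$, and $x^2/8=\frac{225}{32768}\ge\frac1{150}$.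
\end{proof}

\begin{proposition}\label{prop:kappa}
If $10^{-4}n\ge L$, then with probability at least $1-2e^{-n/300}$,
\[
\kappa(\ker A)\le400\sqrt{NL/n}.
\]
\end{proposition}

\begin{proof}
Let $c_0=10^{-4}$ and $s=\lfloor c_0n/L\rfloor$. The hypothesis ensures $s\ge1$, hence $s\ge c_0n/(2L)$; also $s\le n\le N$.

\emph{Discretization.} For each $T\subset\{1,\dots,N\}$ with $|T|=s$, let $\mathcal N_T$ be a maximal subset of the unit sphere of $\mathbb R^T$ whose points are at mutual distance greater than $\frac18$. By maximality every point of the sphere is within $\frac18$ of $\mathcal N_T$. The balls of radius $\frac1{16}$ about the points of $\mathcal N_T$ are disjoint and lie in the ball of radius $\frac{17}{16}$, so comparing volumes gives $|\mathcal N_T|\le17^s$. Since $\binom Ns(s/N)^s\le(1+s/N)^N\le e^s$, the total number of points is at most $\binom Ns17^s\le(17eN/s)^s$.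

\emph{Union bound.} The function $\phi(r)=r\log(17eN/r)$ has derivative $\log(17N/r)$ and is increasing on $(0,17N]$. Hence, using $L\ge1$, $\log L\le L$ and $\log(17/c_0)<12.1$,
\[
\phi(s)\le\phi\Big(\frac{c_0n}L\Big)=\frac{c_0n}L\Big(L+\log\frac{17}{c_0}+\log L\Big)\le c_0n\Big(2+\log\frac{17}{c_0}\Big)\le\frac n{300}.
\]
By Lemma~\ref{lem:tail}, outside an event of probability at most $e^{n/300}\cdot2e^{-n/150}=2e^{-n/300}$, every point $w$ of every $\mathcal N_T$ satisfies $\frac78\sqrt n\le|Aw|_2\le\frac98\sqrt n$.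

\emph{From the net to the sphere.} Assume this, fix $T$, and let $\alpha$ be the maximum of $|Au|_2$ over unit $u\in\mathbb R^T$. For such $u$ take $w\in\mathcal N_T$ with $|u-w|_2\le\frac18$; then $|A(u-w)|_2\le\alpha/8$. So $|Au|_2\le\frac98\sqrt n+\alpha/8$ for all $u$, which gives $\alpha\le\frac98\sqrt n+\alpha/8$, that is, $\alpha\le\frac97\sqrt n$. In turn $|Au|_2\ge\frac78\sqrt n-\frac18\cdot\frac97\sqrt n=\frac57\sqrt n$. Every $s$-sparse vector lies in some $\mathbb R^T$ with $|T|=s$, so \eqref{eq:rip} holds, and Lemma~\ref{lem:rip} gives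
\[
\kappa(\ker A)\le2.8\sqrt{N/s}\le2.8\sqrt{2\cdot10^4\,NL/n}\le400\sqrt{NL/n}.\qedhere
\]
\end{proof}

\section{Proof of Theorem~\ref{thm:gauss}}\label{sec:final}

Almost surely $A$ has rank $n$, and then Lemma~\ref{lem:quotient} and Theorem~\ref{thm:det} give
\begin{equation}\label{eq:reduce}
C_2(\mathbf X_{N,n})\le9\sqrt{\log(12\kappa)},\qquad\kappa=\kappa(\ker A).
\end{equation}
It remains to bound $\log(12\kappa)$ by a multiple of $L$. Proposition~\ref{prop:kappa} does this when $10^{-4}n\ge L$. Otherwise either $N$ is very large compared with $n$ or $n$ is bounded, and the trivial bound \eqref{eq:trivial} suffices, because only the logarithm of $\kappa$ matters. Recall that $\log(N/n)=L-1$.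

\emph{Case 1: $10^{-4}n\ge L$.} On the event of Proposition~\ref{prop:kappa}, using $\log4800<8.5$ and $\log L\le L-1$,
\[
\log(12\kappa)\le\log4800+\tfrac12\Big(\log\frac Nn+\log L\Big)\le8.5+(L-1)\le8.5L .
\]
By \eqref{eq:reduce}, $C_2\le9\sqrt{8.5L}\le27\sqrt L$ with probability at least $1-2e^{-n/300}$.

\emph{Case 2: $N\ge n^2$.} Then $\kappa\le\sqrt N\le N/n$, so $\log(12\kappa)\le\log12+L-1\le1.5+L\le2.5L$, and almost surely $C_2\le9\sqrt{2.5L}\le15\sqrt L$.

\emph{Case 3: $N<n^2$ and $10^{-4}n<L$.} Then $L<1+\log n$, so $n<10^4(1+\log n)$. The function $n-10^4(1+\log n)$ is increasing for $n\ge10^4$ and positive at $n=2\cdot10^5$, where $\log n<13$; hence $n<2\cdot10^5$. Therefore $\kappa\le\sqrt N<n<2\cdot10^5$ and $\log(12\kappa)\le\log(2.4\cdot10^6)<14.8$. Since $81\cdot14.8<35^2$, almost surely $C_2\le35\le35\sqrt L$.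

Every pair $(N,n)$ falls into at least one case, and in each of them $C_2(\mathbf X_{N,n})\le35\sqrt L$ with probability at least $1-2e^{-n/300}$. \qed

\begin{remark}
The distribution of the $X_j$ entered at two points only: the rank of $A$ and the tail bound of Lemma~\ref{lem:tail} for a single vector. The assumption $N\le K'n$ of Corollary~\ref{cor:question} serves only to bound $L$.
\end{remark}

\begin{remark}
The route through $\kappa$ cannot give a slower growth in $N/n$. If $N>n$, any $n+1$ columns of $A$ are linearly dependent, so $\ker A$ contains a nonzero $(n+1)$-sparse vector and $\kappa(\ker A)\ge\sqrt{N/(n+1)}$; the right side of \eqref{eq:reduce} is then at least of order $\sqrt{\log(eN/n)}$. This limits the method only. We do not claim that the growth $\sqrt{\log(eN/n)}$ in Theorem~\ref{thm:gauss} is sharp for Gaussian polytopes as $N/n\to\infty$.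
\end{remark}

\begin{thebibliography}{1}
\bibitem{HT} Han Huang and Konstantin Tikhomirov, \emph{Cotype of random polytopes}, arXiv:2603.04749 (2026).
\end{thebibliography}
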